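\title{Ultrafilters and colorings of infinite powers of infinite graphs}

\begin{abstract}
Let $G$ be a graph of finite chromatic number $k$ such that every $k$-coloring of every finite direct power $G^n$ depends on one coordinate only. If $G$ is finite, then every $k$-coloring of an infinite power $G^\lambda$ is determined by an ultrafilter on $\lambda$. We show that this fails for infinite graphs, for every $k\ge 3$ and every infinite $\lambda$: the graph on $\mathbb Z$ that joins integers at distance less than $k$ is a counterexample. We then characterize the graphs with $\chi(G)=k\ge3$ for which all $k$-colorings of $G^\lambda$ are determined by ultrafilters. When $G$ contains a $k$-clique, the characterization does not mention products: $G$ has finite diameter, and for every vertex $x$ a subgraph of bounded size forces all $k$ colors to appear on the closed neighborhood of $x$. Each of these two conditions can fail while the other holds.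
\end{abstract}

\section{Introduction}\label{sec:intro}

\subsection*{Trivial colorings}

All graphs are simple and undirected, and they may be infinite. We write $x\sim y$ when $xy$ is an edge. A \emph{coloring} of a graph is a map on its vertex set that gives adjacent vertices different colors, a \emph{$k$-coloring} is a coloring with at most $k$ colors, and $\chi(G)$ is the least $k$ for which $G$ has a $k$-coloring.

The \emph{direct} (or \emph{categorical}) \emph{product} $\times_{i\in I}G_i$ of graphs $G_i$ has vertex set $\times_{i\in I}V(G_i)$, and two vectors $u=(u_i)_{i\in I}$ and $v=(v_i)_{i\in I}$ are adjacent if $u_i\sim v_i$ in $G_i$ for every $i\in I$. We write $G^I$ when all factors equal $G$, and $G^n$ when $I=n=\{0,\dots,n-1\}$ with $n\ge1$. For $a\in V(G)$ let $\bar a$ be the constant vector with all coordinates equal to $a$.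

If $\varphi$ is a coloring of one factor $G_{i}$, then $v\mapsto\varphi(v_{i})$ is a coloring of the product. The colorings of this form are called \emph{trivial}. In a power $G^I$ the constant vectors form a copy of $G$. Hence $\chi(G^I)=\chi(G)$, and a coloring $\Phi$ of $G^I$ that depends only on the coordinate $i$ is trivial, because $\Phi(v)=\varphi(v_i)$ for the coloring $\varphi(a)=\Phi(\bar a)$ of $G$. So for $\chi(G)=k$ the $k$-colorings of $G^I$ are its optimal colorings, each coordinate supplies some of them, and one may ask whether there are others. For a graph with $\chi(G)=k<\infty$ consider the property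
\begin{itemize}
\item[(T)] for every integer $n\ge1$, every $k$-coloring of $G^n$ is trivial.
\end{itemize}
The complete graph $K_k$ with $k\ge3$ has (T) (Proposition~\ref{prop:powers}); the $5$-cycle does not (Example~\ref{ex:c5}).

\subsection*{Infinite powers}

An infinite power has more colorings. Recall that an \emph{ultrafilter} on a set $\lambda$ is a family $\mathcal U$ of subsets of $\lambda$ that is closed under supersets and under finite intersections, does not contain $\emptyset$, and contains one of $I$ and $\lambda\setminus I$ for every $I\subseteq\lambda$. If a set in $\mathcal U$ is partitioned into finitely many pieces, exactly one piece is in $\mathcal U$. The ultrafilter is \emph{principal} if it contains a singleton $\{i\}$.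

Let $G$ be finite and let $\lambda$ be an infinite cardinal. A vector $v\in V(G^\lambda)$ takes finitely many values, so there is a unique vertex $v_{\mathcal U}$ of $G$ with $\{\xi:v_\xi=v_{\mathcal U}\}\in\mathcal U$. If $u\sim v$, then some $\xi$ has both $u_\xi=u_{\mathcal U}$ and $v_\xi=v_{\mathcal U}$, so $u_{\mathcal U}\sim v_{\mathcal U}$. Thus every coloring $\varphi$ of $G$ gives a coloring $v\mapsto\varphi(v_{\mathcal U})$ of $G^\lambda$. For the principal ultrafilter at $i$ this is the trivial coloring $\varphi(v_i)$. For a nonprincipal ultrafilter and nonconstant $\varphi$ it is not trivial: if $\varphi(a)\neq\varphi(b)$, then $\bar a$ and the vector equal to $a$ at $i$ and to $b$ elsewhere agree at $i$ and have different colors. An ultrafilter acts as a generalized coordinate, and the analogue of triviality for infinite powers is the following notion, which makes sense for every graph $G$.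

A coloring $\Phi$ of $G^\lambda$ is \emph{determined by an ultrafilter} if there is an ultrafilter $\mathcal U$ on $\lambda$ such that $\Phi(u)=\Phi(v)$ whenever $\{\xi\in\lambda:u_\xi=v_\xi\}\in\mathcal U$. For finite $G$ this holds exactly when $\Phi(v)=\varphi(v_{\mathcal U})$ for some coloring $\varphi$ of $G$: the vector $v$ agrees with the constant vector of value $v_{\mathcal U}$ on a set in $\mathcal U$, so one takes $\varphi(a)=\Phi(\bar a)$, and conversely vectors that agree on a set in $\mathcal U$ have the same $v_{\mathcal U}$. For $\chi(G)=k<\infty$ and an infinite cardinal $\lambda$ consider the property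
\begin{itemize}
\item[$(\mathrm U_\lambda)$] every $k$-coloring of $G^\lambda$ is determined by an ultrafilter.
\end{itemize}
The following result is known.

\begin{theorem}\label{thm:finite}
If $G$ is a finite graph with property \textup{(T)}, then $G$ has property $(\mathrm U_\lambda)$ for every infinite $\lambda$.
\end{theorem}

This paper answers the following question from \cite{Cs}.

\begin{quote}
\emph{Let $G$ be an infinite graph of finite chromatic number $k$ with property \textup{(T)}. Must $G$ have property $(\mathrm U_\lambda)$ for every infinite $\lambda$?}
\end{quote}

There are two reasons to guess yes. Coloring with finitely many colors is governed by finite subgraphs, by compactness. And (T) alone attaches to each $k$-coloring $\Phi$ of $G^\lambda$ an ultrafilter that determines $\Phi$ on all vectors with finitely many values, whether $G$ is finite or not (Lemma~\ref{lem:ultra}). The answer is nevertheless no.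

\subsection*{Results}

\begin{theorem}\label{thm:counter}
Let $k\ge3$ and let $L_k$ be the graph on $\mathbb Z$ with $i\sim j$ if and only if $1\le|i-j|\le k-1$. Then $\chi(L_k)=k$, every $k$-coloring of $L_k^{\,n}$ is trivial for every $n\ge1$, and for every infinite $\lambda$ there is a $k$-coloring of $L_k^{\,\lambda}$ that is not determined by any ultrafilter.
\end{theorem}

For $k\le2$ the answer is yes, for degenerate reasons (Proposition~\ref{prop:small}). To say what separates (T) from $(\mathrm U_\lambda)$ we need two definitions. From now on $C$ is a fixed set of $k$ colors and $k$-colorings take values in $C$. Let $N_G[x]$, or $N[x]$, be the set consisting of $x$ and its neighbors.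

\begin{definition}\label{def:forcing}
A $k$-coloring $\psi$ of $G$ is \emph{frozen} if $\psi(N[x])=C$ for every vertex $x$. A graph $F$ is \emph{forcing at} its vertex $x$ if every $k$-coloring $\psi$ of $F$ satisfies $\psi(N_F[x])=C$. A \emph{forcing set for $x$} in $G$ is a set $F\subseteq V(G)$ with $x\in F$ such that the induced subgraph $G[F]$ is forcing at $x$.
\end{definition}

A coloring is frozen when no single vertex can be given a different color. All $k$-colorings of $G$ are frozen exactly when $G$ is forcing at every vertex. If a subgraph of $G$ is forcing at $x$, then so is $G$, since a coloring of $G$ restricts to the subgraph. The basic example of a forcing set for $x$ is a $k$-clique containing $x$.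

\begin{theorem}\label{thm:clique}
Let $\chi(G)=k\ge3$ and suppose that $G$ contains a $k$-clique.
\begin{itemize}
\item[(A)] $G$ has property \textup{(T)} if and only if $G$ is connected and every $k$-coloring of $G$ is frozen.
\item[(B)] $G$ has property $(\mathrm U_\lambda)$ for some (equivalently, every) infinite $\lambda$ if and only if $G$ has finite diameter and there is an integer $s$ such that every vertex of $G$ has a forcing set with at most $s$ elements.
\end{itemize}
\end{theorem}

The two parts should be read side by side. In (A), connectedness says that every distance is finite, and by compactness the second condition says that every vertex has a finite forcing set (Lemma~\ref{lem:finiteforcing}). In (B) the same finite witnesses, paths and forcing sets, must have bounded size. The reason is that a vertex of $G^n$ involves finitely many vertices of $G$, whose witnesses have a common bound, while a vertex of $G^\lambda$ may run through a sequence of vertices whose witnesses grow without bound. For finite $G$ the difference disappears.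

\begin{corollary}\label{cor:cliques}
Let $\chi(G)=k\ge3$ and suppose that every vertex of $G$ lies in a $k$-clique. Then $G$ has property \textup{(T)} if and only if $G$ is connected, and $G$ has property $(\mathrm U_\lambda)$ for some (equivalently, every) infinite $\lambda$ if and only if $G$ has finite diameter.
\end{corollary}

For instance, the complete $k$-partite graph with infinite classes has $(\mathrm U_\lambda)$ for every infinite $\lambda$. Finite diameter alone is not enough in general.

\begin{proposition}\label{prop:diam}
For every $k\ge3$ there is an infinite graph $G$ of diameter at most $4$ with $\chi(G)=k$ that has property \textup{(T)} and such that for every infinite $\lambda$ some $k$-coloring of $G^\lambda$ is not determined by an ultrafilter.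
\end{proposition}

Theorem~\ref{thm:clique}(B) is deduced from a characterization that assumes no clique.

\begin{theorem}\label{thm:general}
Let $G$ be any graph with $\chi(G)=k$, where $3\le k<\infty$. Fix a vertex $g$ and an edge $qq'$ of $G$. The following are equivalent.
\begin{itemize}
\item[(i)] $G$ has property $(\mathrm U_\lambda)$ for every infinite $\lambda$.
\item[(ii)] $G$ has property $(\mathrm U_\lambda)$ for some infinite $\lambda$.
\item[(iii)] $G$ has property \textup{(T)}, and there is an integer $s$ such that for every $x\in V(G)$ there are sets $S,S'\subseteq V(G)$ with $|S|,|S'|\le s$, $g,x\in S$, $q,q'\in S'$ and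
\begin{itemize}
\item[$(*)$] every $k$-coloring $\Phi$ of $G[S]\times G[S']$ with $\Phi(g,q)=\Phi(g,q')$ satisfies $\Phi(x,q)=\Phi(x,q')$.
\end{itemize}
\end{itemize}
\end{theorem}

Condition $(*)$ is explained in Section~\ref{sec:tools}; the content of (iii), beyond (T), is again only the uniform bound $s$ (Remark~\ref{rem:uniform}).

Section~\ref{sec:tools} collects the tools, Section~\ref{sec:finite} treats finite powers, and Section~\ref{sec:counter} gives the counterexample. Sections~\ref{sec:ultra} and~\ref{sec:general} prove Theorem~\ref{thm:general}, and Section~\ref{sec:clique} derives the remaining statements.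

\section{Walks, compactness and separating colorings}\label{sec:tools}

We assume the axiom of choice. A cardinal $\lambda$ is regarded as an ordinal, so an infinite $\lambda$ contains $\omega=\{0,1,2,\dots\}$. A \emph{homomorphism} $H\to G$ is a map on vertices that sends edges to edges; composing it with a $k$-coloring of $G$ gives a $k$-coloring of $H$. A \emph{walk of length $m$} is a sequence $x_0\sim x_1\sim\dots\sim x_m$. The \emph{diameter} is the supremum of the distances $d(x,y)$; it is infinite for a disconnected graph.

\subsection*{Walks in powers}

A walk of length $m$ in a product is the same as a choice of a walk of length exactly $m$ in every coordinate. Connectedness of a power therefore depends on the lengths of the available walks, and not only on distances. A graph with $\chi\ge3$ is not bipartite, so it contains a cycle of odd length; this is how the hypothesis $k\ge3$ enters most of the paper.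

\begin{lemma}\label{lem:walks}
Let $G$ be connected and not bipartite.
\begin{itemize}
\item[(a)] For any vertices $a,b$ there are walks from $a$ to $b$ of every sufficiently large length. Hence $G^n$ is connected for every $n\ge1$.
\item[(b)] If $G$ has finite diameter, there is an $N$ such that in every power $G^I$ with $I\ne\emptyset$ any two vertices are joined by a walk of length exactly $N$.
\end{itemize}
\end{lemma}

\begin{proof}
Let $z$ lie on a cycle of odd length $\ell$. Going from $a$ to $z$ and on to $b$, with or without one turn around the cycle, gives walks of lengths $r=d(a,z)+d(z,b)$ and $r+\ell$, which have different parities. Every vertex has a neighbor, so a walk can be lengthened by $2$ by crossing an edge and returning. Hence there are walks from $a$ to $b$ of every length at least $r+\ell$. For two vertices of $G^n$ choose a length that is large enough in each of the $n$ coordinates. If the diameter is $D<\infty$, then $r+\ell\le 2D+\ell$ for all $a,b$, so the length $N=2D+\ell$ is available in all coordinates at once.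
\end{proof}

\subsection*{Compactness}

\begin{lemma}\label{lem:compact}
Let $H$ be a graph, $W_0\subseteq V(H)$ a finite set and $\mathcal F$ a set of maps $W_0\to C$. Suppose that for every finite $W$ with $W_0\subseteq W\subseteq V(H)$ some $k$-coloring of $H[W]$ restricts on $W_0$ to a member of $\mathcal F$. Then some $k$-coloring of $H$ restricts on $W_0$ to a member of $\mathcal F$.
\end{lemma}

\begin{proof}
The space $C^{V(H)}$, with $C$ discrete, is compact by Tychonoff's theorem. For finite $W\supseteq W_0$ let $E_W$ be the set of maps $V(H)\to C$ whose restriction to $W$ is a coloring of $H[W]$ and whose restriction to $W_0$ lies in $\mathcal F$. Each $E_W$ is closed and nonempty, and $E_{W\cup W'}\subseteq E_W\cap E_{W'}$. So the sets $E_W$ have a common point, which is a coloring of $H$ because every edge lies in some $W$.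
\end{proof}

The case $W_0=\emptyset$ is the de Bruijn--Erd\H{o}s theorem: a graph is $k$-colorable if all its finite subgraphs are.

\begin{lemma}\label{lem:finiteforcing}
If $G$ is forcing at $x$, then $x$ has a finite forcing set in $G$.
\end{lemma}

\begin{proof}
The set $N[x]$ may be infinite, so we turn the condition on $N[x]$ into a statement about colorability. For a graph $F$ containing $x$ let $F^+$ be $F$ with a new vertex $x'$ adjacent to all of $N_F[x]$. A $k$-coloring of $F$ extends to $x'$ exactly when it misses a color on $N_F[x]$, so $F$ is forcing at $x$ if and only if $F^+$ is not $k$-colorable. By the de Bruijn--Erd\H{o}s theorem there is a finite $W\subseteq V(G^+)$ with $G^+[W]$ not $k$-colorable, and we may add $x$ and $x'$ to $W$. For $F=W\setminus\{x'\}$ we have $G^+[W]=G[F]^+$, so $F$ is a forcing set for $x$.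
\end{proof}

\subsection*{Separating colorings}

We need a local test that shows a coloring of a product $A\times B$ to be nontrivial. Fix an edge $qq'$ of $B$. If $\Phi(a,b)=\alpha(a)$ comes from the first factor, then $\Phi(a,q)=\Phi(a,q')$ for every $a$. If $\Phi(a,b)=\beta(b)$ comes from the second factor, then $\Phi(a,q)\neq\Phi(a,q')$ for every $a$. So comparing $\Phi(a,q)$ with $\Phi(a,q')$ tells which factor a trivial coloring follows, and the answer is the same at all $a$. For $g,x\in V(A)$ we say that a $k$-coloring $\Phi$ of $A\times B$ \emph{separates $x$ from $g$} (along $qq'$) if
\[
\Phi(g,q)=\Phi(g,q')\qquad\text{and}\qquad\Phi(x,q)\ne\Phi(x,q').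
\]
A coloring that separates two vertices is not trivial. Condition $(*)$ of Theorem~\ref{thm:general} says that no $k$-coloring of $G[S]\times G[S']$ separates $x$ from $g$: the small graph $G[S]\times G[S']$ already carries the information ``the coloring follows the first factor'' from $g$ to $x$. There are two simple ways in which this can fail.

\begin{lemma}\label{lem:separate}
Let $A$ and $B$ be $k$-colorable graphs, $qq'$ an edge of $B$, and $g\ne x$ vertices of $A$. If $g$ and $x$ lie in different components of $A$, or if $A$ is not forcing at $x$, then some $k$-coloring of $A\times B$ separates $x$ from $g$.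
\end{lemma}

\begin{proof}
Suppose first that the component $Y$ of $x$ in $A$ does not contain $g$. Let $\alpha,\beta$ be $k$-colorings of $A,B$, and put $\Phi(a,b)=\beta(b)$ for $a\in Y$ and $\Phi(a,b)=\alpha(a)$ for $a\notin Y$. If $(a,b)\sim(a',b')$, then $a\sim a'$, so both vertices are colored by the same rule, and the colors differ. We have $\Phi(g,q)=\alpha(g)=\Phi(g,q')$ and $\Phi(x,q)=\beta(q)\ne\beta(q')=\Phi(x,q')$.

Suppose next that $\alpha$ is a $k$-coloring of $A$ and $d\in C\setminus\alpha(N[x])$. Put $\Phi(x,q')=d$ and $\Phi(a,b)=\alpha(a)$ at all other vertices. A neighbor $(a,b)$ of $(x,q')$ has $a\sim x$, so its color is $\alpha(a)\ne d$, and $\Phi$ is a coloring. Since $g\ne x$ we have $\Phi(g,q)=\alpha(g)=\Phi(g,q')$, while $\Phi(x,q)=\alpha(x)\ne d=\Phi(x,q')$.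
\end{proof}

\begin{corollary}\label{cor:necessary}
Let $\chi(G)=k\ge2$ and suppose that every $k$-coloring of $G^2$ is trivial. Then $G$ is connected and every $k$-coloring of $G$ is frozen.
\end{corollary}

\begin{proof}
Let $qq'$ be an edge of $G$. If $G$ is disconnected, or is not forcing at some vertex $x$, then Lemma~\ref{lem:separate} with $A=B=G$ and a suitable $g\neq x$ gives a $k$-coloring of $G^2$ that separates two vertices and so is not trivial.
\end{proof}

\begin{example}\label{ex:c5}
Color the vertices of the $5$-cycle in cyclic order by $0,1,0,1,2$. The closed neighborhood of the second vertex has the colors $0,1,0$, so this $3$-coloring is not frozen, and the square of the $5$-cycle has a nontrivial $3$-coloring.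
\end{example}

\section{Finite powers}\label{sec:finite}

We now prove that the two necessary conditions of Corollary~\ref{cor:necessary} imply (T) when $G$ contains a $k$-clique and $k\geq 3$. The method is visible in the smallest case.

\begin{example}\label{ex:k3}
The vertices of $K_3\times K_3$ form a $3\times3$ array, and two cells are adjacent when they lie in different rows and different columns. Take a $3$-coloring, and suppose first that some row shows all three colors, say the cells $(0,0),(0,1),(0,2)$ have the colors $0,1,2$. For $t\neq 0$ the cell $(t,0)$ is adjacent to $(0,1)$ and $(0,2)$, so it has color $0$; in the same way $(t,1)$ has color $1$ and $(t,2)$ has color $2$. The coloring depends only on the column. Suppose next that no row shows all three colors. Then each row $t$ has a color $c(t)$ on two of its cells. Such a color cannot occur in any other row, because a cell of another row is adjacent to at least one of these two cells. So $c(0),c(1),c(2)$ are the three colors, and row $t$ contains no color except $c(t)$. The coloring depends only on the row.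
\end{example}

The first half of the argument says that a frozen coloring of one fiber is copied to the neighboring fibers. We isolate the single step, since it will be used again in Section~\ref{sec:general}.

\begin{lemma}\label{lem:step}
Let $\Phi$ be a $k$-coloring of $A\times B$, let $a\in V(A)$, and let $b\sim b'$ in $B$. If every color $c\ne\Phi(a,b)$ equals $\Phi(a',b)$ for some $a'\sim a$, then $\Phi(a,b')=\Phi(a,b)$.
\end{lemma}

\begin{proof}
For $c\ne\Phi(a,b)$ take $a'$ as in the statement. Then $(a',b)\sim(a,b')$, so $\Phi(a,b')\ne c$. Only the color $\Phi(a,b)$ remains.
\end{proof}

\begin{lemma}\label{lem:propagate}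
Let $B$ be connected and let $\Phi$ be a $k$-coloring of $A\times B$. If for some $b_0\in V(B)$ the map $\varphi=\Phi(\cdot,b_0)$ is a frozen $k$-coloring of $A$, then $\Phi(a,b)=\varphi(a)$ for all $a$ and $b$.
\end{lemma}

\begin{proof}
If $\Phi(\cdot,b)=\varphi$ and $b\sim b'$, then Lemma~\ref{lem:step} applies at every $a$, because $\varphi$ is frozen, and gives $\Phi(\cdot,b')=\varphi$. As $B$ is connected, this reaches every $b$ from $b_0$.
\end{proof}

The difficulty in applying Lemma~\ref{lem:propagate} is to find a starting fiber. The map $\Phi(\cdot,b_0)$ need not be a coloring of $A$ at all, since $(a,b_0)$ and $(a',b_0)$ are never adjacent. A $k$-clique provides the starting fiber through the dichotomy of Example~\ref{ex:k3}: a map from a $k$-clique to the $k$ colors is either a bijection or repeats a color.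

\begin{lemma}\label{lem:clique}
Let $k\ge2$, let $K$ be a $k$-clique, $T$ a connected graph and $\Phi$ a $k$-coloring of $T\times K$. For $t\in V(T)$ let $f_t=\Phi(t,\cdot)\colon K\to C$.
\begin{itemize}
\item[(a)] If some $f_t$ is a bijection, then $f_{t'}=f_t$ for all $t'\in V(T)$.
\item[(b)] If no $f_t$ is a bijection and $T$ is forcing at $x$, then $f_x$ is constant.
\end{itemize}
\end{lemma}

\begin{proof}
(a) A bijection $K\to C$ is a frozen coloring of $K$. Apply Lemma~\ref{lem:propagate} with $A=K$ and $B=T$.

(b) Since $|K|=|C|$, no $f_t$ is injective. For each $t$ choose a color $c(t)$ that $f_t$ takes at least twice. If $t\sim t'$, then $f_{t'}$ does not take the color $c(t)$: if $f_{t'}(p')=c(t)$, choose $p\ne p'$ with $f_t(p)=c(t)$; then the adjacent vertices $(t,p)$ and $(t',p')$ have the same color. In particular $c(t)\ne c(t')$ for $t\sim t'$, so $c$ is a $k$-coloring of $T$. As $T$ is forcing at $x$, every color $d\ne c(x)$ equals $c(t)$ for some $t\sim x$ and is therefore not taken by $f_x$. Hence $f_x$ is constant with value $c(x)$.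
\end{proof}

\begin{lemma}\label{lem:two}
Let $A$ and $B$ be connected graphs of chromatic number $k\ge2$, each containing a $k$-clique and each having only frozen $k$-colorings. Then every $k$-coloring $\Phi$ of $A\times B$ is trivial.
\end{lemma}

\begin{proof}
Let $K\subseteq A$ and $L\subseteq B$ be $k$-cliques. Both $A$ and $B$ are forcing at every vertex. Apply Lemma~\ref{lem:clique} to the restriction of $\Phi$ to $A\times L$. There are two cases.

\emph{Case 1: no map $\Phi(a,\cdot)|_L$ is a bijection.} By part (b) all these maps are constant, say $\Phi(a,l)=\varphi(a)$ for $a\in V(A)$ and $l\in L$. The map $\varphi$ is a coloring of $A$: for $a\sim a'$ take $l\ne l'$ in $L$; then $(a,l)\sim(a',l')$, so $\varphi(a)\ne\varphi(a')$. By hypothesis $\varphi$ is frozen, and Lemma~\ref{lem:propagate} with $b_0\in L$ gives $\Phi(a,b)=\varphi(a)$ for all $a,b$.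

\emph{Case 2: some map $\Phi(a,\cdot)|_L$ is a bijection $\beta$.} By part (a), $\Phi(a,l)=\beta(l)$ for all $a\in V(A)$ and $l\in L$. Exchange the roles of the factors and consider the maps $\Phi(\cdot,b)|_K$ for $b\in V(B)$. For $b\in L$ this map is constant, hence not a bijection as $k\ge2$. By part (a) applied to $B\times K$, none of these maps is a bijection. This is Case~1 with $A$ and $B$ exchanged, so $\Phi(a,b)=\psi(b)$ for a coloring $\psi$ of $B$.
\end{proof}

\begin{proposition}\label{prop:powers}
Let $\chi(G)=k\ge3$. Suppose that $G$ is connected, contains a $k$-clique, and has only frozen $k$-colorings. Then $G$ has property \textup{(T)}.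
\end{proposition}

\begin{proof}
We use induction on $n$; for $n=1$ there is nothing to prove. Let $n\ge2$ and $H=G^{n-1}$, so that $G^n=H\times G$. We check the hypotheses of Lemma~\ref{lem:two} for $H$. It is connected by Lemma~\ref{lem:walks}(a), it has $\chi(H)=k$, and the constant vectors over a $k$-clique of $G$ form a $k$-clique of $H$. By induction every $k$-coloring of $H$ has the form $v\mapsto\varphi(v_i)$ with $\varphi$ a $k$-coloring of $G$. It is frozen: given $v$ and $c\ne\varphi(v_i)$, choose $w_i\sim v_i$ with $\varphi(w_i)=c$ and any neighbor $w_j$ of $v_j$ for $j\ne i$; then $w\sim v$ has color $c$. By Lemma~\ref{lem:two}, a $k$-coloring of $H\times G$ comes from a coloring of $G$ or from a coloring of $H$, and the latter is trivial by induction.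
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:clique}(A)]
One direction is Corollary~\ref{cor:necessary}, the other is Proposition~\ref{prop:powers}.
\end{proof}

The hypothesis $k\ge3$ was used only to make $G^{n-1}$ connected. For $G=K_2$, Lemma~\ref{lem:two} still shows that the $2$-colorings of $G^2$ are trivial, but $G^2$ consists of two disjoint edges, and triviality fails for $G^3$ (Proposition~\ref{prop:small}).

\section{The counterexample}\label{sec:counter}

All finite powers of $L_k$ are connected, but the infinite powers are not: a vector whose coordinates are unbounded cannot be reached from $\bar0$ by a walk. Different components of a graph can be colored independently, so we let two parts of $L_k^{\,\lambda}$ follow two different coordinates.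

\begin{proof}[Proof of Theorem~\ref{thm:counter}]
Take $C=\mathbb Z/k\mathbb Z$. The map $i\mapsto i\bmod k$ is a $k$-coloring of $L_k$, and any $k$ consecutive integers form a clique, so $\chi(L_k)=k$. The graph is connected, and every vertex lies in a $k$-clique, so every $k$-coloring is frozen. By Proposition~\ref{prop:powers}, $L_k$ has property (T).

Let $\lambda$ be infinite and let $Y$ be the component of $\bar0$ in $L_k^{\,\lambda}$. Define
\[
\Phi(v)=\begin{cases}v_0\bmod k&\text{if }v\in Y,\\ v_1\bmod k&\text{if }v\notin Y.\end{cases}
\]
Adjacent vectors lie in the same component, so they are colored by the same rule, and $\Phi$ is a $k$-coloring. Suppose that an ultrafilter $\mathcal U$ determines $\Phi$. If two vectors agree outside the coordinate $i$ and have different colors, then $\lambda\setminus\{i\}\notin\mathcal U$, so $\{i\}\in\mathcal U$. We find such pairs for $i=0$ and for $i=1$.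

Let $o'$ have $o'_0=1$ and all other coordinates $0$. Since $k\ge3$, both $0,2,1$ and $0,1,0$ are walks of length $2$ in $L_k$. Using the first in coordinate $0$ and the second in all other coordinates gives a walk from $\bar0$ to $o'$, so $o'\in Y$. We have $\Phi(\bar0)=0\ne1=\Phi(o')$, so $\{0\}\in\mathcal U$.

Let $w_j=jk$ for $2\le j<\omega$ and $w_\xi=0$ for all other $\xi$, and let $w'$ agree with $w$ except that $w'_1=1$. An edge of $L_k$ changes an integer by at most $k-1$, so $d(0,jk)\ge jk/(k-1)>j$. A walk of length $m$ from $\bar 0$ to $w$ or $w'$ would give $d(0,jk)\le m$ for all $j\ge2$, which is impossible. Thus $w,w'\notin Y$, and $\Phi(w)=0\ne1=\Phi(w')$ gives $\{1\}\in\mathcal U$.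

The disjoint sets $\{0\}$ and $\{1\}$ cannot both belong to $\mathcal U$.
\end{proof}

\begin{proposition}\label{prop:small}
Every graph with $\chi(G)=1$ has property $(\mathrm U_\lambda)$ for every infinite $\lambda$, and no graph with $\chi(G)=2$ has property \textup{(T)}.
\end{proposition}

\begin{proof}
A $1$-coloring is constant, so every ultrafilter determines it. Let $\chi(G)=2$ and let $\varphi\colon V(G)\to\mathbb Z/2\mathbb Z$ be a $2$-coloring. Put $\Phi(u,v,w)=\varphi(u)+\varphi(v)+\varphi(w)$. Along an edge of $G^3$ each summand changes by $1$, so $\Phi$ changes by $3=1$, and $\Phi$ is a $2$-coloring of $G^3$. Since $\varphi$ is not constant, the value of $\Phi$ can be changed by changing any single coordinate, so $\Phi$ is not trivial.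
\end{proof}

Thus, for a given $k$, the question of Section~\ref{sec:intro} has a positive answer exactly when $k\le2$, and vacuously so for $k=2$.

\section{The ultrafilter of a coloring}\label{sec:ultra}

We turn to positive results. Given a $k$-coloring $\Phi$ of $G^\lambda$, we must first find the ultrafilter. For $a,b\in V(G)$ and $I\subseteq\lambda$ let $[a,b]_I$ be the vector equal to $a$ on $I$ and to $b$ on $\lambda\setminus I$. If an ultrafilter determines $\Phi$ and contains $I$, then $\Phi([a,b]_I)=\Phi(\bar a)$ for all $a,b$. This tells us which family to consider.

\begin{lemma}\label{lem:ultra}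
Let $\chi(G)=k\ge2$, let $G$ have property \textup{(T)}, and let $\Phi$ be a $k$-coloring of $G^\lambda$ with $\lambda$ infinite. Put $\varphi(a)=\Phi(\bar a)$. Then
\[
\mathcal U=\{I\subseteq\lambda:\ \Phi([a,b]_I)=\varphi(a)\text{ for all }a,b\in V(G)\}
\]
is an ultrafilter on $\lambda$. If $v\in V(G^\lambda)$ takes finitely many values and takes the value $a$ on a set in $\mathcal U$, then $\Phi(v)=\varphi(a)$.
\end{lemma}

\begin{proof}
The map $\varphi$ is a coloring of $G$, and it is not constant because $G$ has an edge. Let $I_0,\dots,I_{n-1}$ be a partition of $\lambda$ into nonempty sets. Sending $(a_0,\dots,a_{n-1})$ to the vector equal to $a_j$ on $I_j$ for each $j$ is a homomorphism $G^n\to G^\lambda$. Its composition with $\Phi$ is a $k$-coloring of $G^n$, so by (T) it has the form $(a_0,\dots,a_{n-1})\mapsto\psi(a_i)$ for some $i$, and $\psi=\varphi$ by looking at constant vectors. Call $I_i$ the \emph{chosen} piece. Let $I$ be a union of pieces. The vector $[a,b]_I$ is constant on each piece, so its color is $\varphi(a)$ if $I_i\subseteq I$ and $\varphi(b)$ otherwise. As $\varphi$ is not constant,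
\begin{equation}\label{eq:chosen}
I\in\mathcal U\iff I\supseteq I_i\qquad\text{for every union $I$ of pieces.}
\end{equation}

Given $I,J\subseteq\lambda$, apply \eqref{eq:chosen} to the partition formed by the nonempty sets among $I\cap J$, $I\setminus J$, $J\setminus I$, $\lambda\setminus(I\cup J)$. The chosen piece lies in exactly one of $I$ and $\lambda\setminus I$, so exactly one of them is in $\mathcal U$. If $I,J\in\mathcal U$, the chosen piece lies in $I\cap J$, so $I\cap J\in\mathcal U$. If $I\in\mathcal U$ and $I\subseteq J$, the chosen piece lies in $J$, so $J\in\mathcal U$. Also $\emptyset\notin\mathcal U$ by \eqref{eq:chosen}. Hence $\mathcal U$ is an ultrafilter.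

Finally, let $v$ take finitely many values and partition $\lambda$ according to the value of $v$. By \eqref{eq:chosen} the chosen piece is the unique piece in $\mathcal U$, and $\Phi(v)$ is $\varphi$ of the value of $v$ on it.
\end{proof}

For finite $G$ every vector takes finitely many values, so the lemma says $\Phi(v)=\varphi(v_{\mathcal U})$ for all $v$; this is Theorem~\ref{thm:finite} for $k\geq2$. For infinite $G$ the lemma says nothing about vectors with infinitely many values. In the counterexample, every vector with finitely many values lies in $Y$ by Lemma~\ref{lem:walks}(a), so $\mathcal U$ is the principal ultrafilter at $0$, and $\Phi$ disobeys it on vectors that are infinitely far from all constant vectors. The task is to carry the information in Lemma~\ref{lem:ultra} to an arbitrary vector. The next example shows how this works in the simplest infinite graph.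

\begin{example}\label{ex:tri}
Let $G$ be the complete $3$-partite graph with infinite classes $V_0,V_1,V_2$, and fix $g_i\in V_i$. It has (T) by Proposition~\ref{prop:powers}, since every vertex lies in a triangle. Let $\Phi$ be a $3$-coloring of $G^\lambda$, with $\varphi$ and $\mathcal U$ as in Lemma~\ref{lem:ultra}; the colors $\varphi(g_0),\varphi(g_1),\varphi(g_2)$ are distinct. Let $v$ be any vector and $I_i=\{\xi:v_\xi\in V_i\}$. Exactly one $I_i$ is in $\mathcal U$, say $I_0$. Let $u$ equal $g_1$ on $I_0\cup I_2$ and $g_0$ on $I_1$, and let $u'$ equal $g_2$ on $I_0\cup I_1$ and $g_0$ on $I_2$. Both are adjacent to $v$, and by Lemma~\ref{lem:ultra} their colors are $\varphi(g_1)$ and $\varphi(g_2)$. Hence $\Phi(v)=\varphi(g_0)$. In general $\Phi(v)=\varphi(g_i)$ for the $i$ with $I_i\in\mathcal U$, and vectors that agree on a set in $\mathcal U$ have the same $i$. So $\mathcal U$ determines $\Phi$.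
\end{example}

Three things happened here. The infinitely many values of $v$ fell into finitely many types, and $\mathcal U$ selected one type. On the selected coordinates one small configuration, the triangle $v_\xi g_1g_2$, was present in every coordinate, so it lifted to the power. On the remaining coordinates $v$ was a bounded number of steps away from a vector that we understand. The proof of Theorem~\ref{thm:general} repeats these three features in general.

\section{Proof of the general characterization}\label{sec:general}

Throughout this section $\chi(G)=k\ge3$, the vertex $g$ and the edge $qq'$ are fixed, and ``separates'' means ``separates along $qq'$''. The implication (i)$\Rightarrow$(ii) needs no proof.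

\begin{remark}\label{rem:uniform}
Suppose that every $k$-coloring of $G^2$ is trivial. Then no $k$-coloring of $G\times G$ separates $x$ from $g$, so $(*)$ holds with $S=S'=V(G)$; for finite $G$ this shows that the second half of (iii) follows from (T), and Theorem~\ref{thm:general} contains Theorem~\ref{thm:finite} for $k\ge3$. For arbitrary $G$, each $x$ has finite sets $S,S'$ satisfying $(*)$. Otherwise, since every finite set of vertices of $G\times G$ lies in a product of finite sets, Lemma~\ref{lem:compact} would give a $k$-coloring of $G\times G$ separating $x$ from $g$.
\end{remark}

\subsection*{Proof that (ii) implies (iii)}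

Let $\lambda$ be an infinite cardinal with $(\mathrm U_\lambda)$.

\emph{Property \textup{(T)}.} Let $\Phi$ be a $k$-coloring of $G^n$. Restriction to the first $n$ coordinates is a homomorphism $G^\lambda\to G^n$, so $\hat\Phi(v)=\Phi(v|_n)$ is a $k$-coloring of $G^\lambda$; let $\mathcal V$ determine it. Suppose that $\lambda\setminus n\in\mathcal V$. For any $u,v$ let $w$ equal $u$ on $n$ and $v$ on $\lambda\setminus n$. Then $\hat\Phi(u)=\hat\Phi(w)$ by the definition of $\hat\Phi$, and $\hat\Phi(w)=\hat\Phi(v)$ because $\mathcal V$ determines $\hat\Phi$. So $\hat\Phi$ is constant, which is impossible as $G^\lambda$ has an edge. Hence $n\in\mathcal V$, and $\{i\}\in\mathcal V$ for some $i<n$. Then $\hat\Phi$, and with it $\Phi$, depends only on the coordinate $i$, so $\Phi$ is trivial.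

\emph{The bound $s$.} Suppose that no $s$ works. Then for each $j\ge1$ there is a vertex $x_j$ such that
\begin{equation}\label{eq:bad}
\begin{array}{l}
\text{for all $S\ni g,x_j$ and $S'\ni q,q'$ with $|S|,|S'|\le j$, some}\\
\text{$k$-coloring of $G[S]\times G[S']$ separates $x_j$ from $g$.}
\end{array}
\end{equation}
We place the vertices $x_j$ in the coordinates of one vector, use the coordinate $0$ for the edge $qq'$, and glue the separating colorings by compactness. Define four vertices of $G^\lambda$ as follows. The vectors $u,u'$ equal $g$ outside the coordinate $0$, with $u_0=q$ and $u'_0=q'$. The vectors $w,w'$ equal $x_j$ at $j$ for $1\le j<\omega$ and $g$ outside $\omega$, with $w_0=q$ and $w'_0=q'$. We claim that $G^\lambda$ has a $k$-coloring $\Phi$ with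
\begin{equation}\label{eq:four}
\Phi(u)=\Phi(u')\qquad\text{and}\qquad\Phi(w)\ne\Phi(w').
\end{equation}
By Lemma~\ref{lem:compact} it suffices to find such a coloring of $G^\lambda[W]$ for every finite $W$ containing $u,u',w,w'$. Let $j=|W|$, $S=\{v_j:v\in W\}$ and $S'=\{v_0:v\in W\}$. Then $|S|,|S'|\le j$, $g,x_j\in S$ and $q,q'\in S'$. The map $v\mapsto(v_j,v_0)$ is a homomorphism $G^\lambda[W]\to G[S]\times G[S']$ that sends $u,u',w,w'$ to $(g,q),(g,q'),(x_j,q),(x_j,q')$. Composing it with the coloring from \eqref{eq:bad} gives a coloring of $G^\lambda[W]$ satisfying \eqref{eq:four}. This is the point where $\lambda$ must be infinite: larger sets $W$ are handled by later coordinates.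

Let $\mathcal V$ determine $\Phi$. The vectors $w,w'$ agree outside $0$ and have different colors, so $\{0\}\in\mathcal V$. Since $w_0=u_0$ and $w'_0=u'_0$, we get $\Phi(w)=\Phi(u)=\Phi(u')=\Phi(w')$, contradicting \eqref{eq:four}. \hfill$\square$

\subsection*{Two consequences of (iii)}

\begin{lemma}\label{lem:conseq}
If \textup{(iii)} holds, then $G$ has finite diameter, and there is an integer $s_1$ such that every vertex $x$ has a forcing set $F_x$ with $|F_x|\le s_1$.
\end{lemma}

\begin{proof}
For each $x$ let $S_x,S'_x$ be sets as in (iii). Let $x\ne g$. No $k$-coloring of $G[S_x]\times G[S'_x]$ separates $x$ from $g$, so by Lemma~\ref{lem:separate} the vertices $g$ and $x$ lie in one component of $G[S_x]$ and $G[S_x]$ is forcing at $x$. The first fact gives $d(g,x)\le s-1$, so the diameter is at most $2(s-1)$. The second allows us to take $F_x=S_x$. For $x=g$ condition $(*)$ is empty, and we use (T) instead: $G$ is forcing at $g$ by Corollary~\ref{cor:necessary}, so $g$ has a finite forcing set $F_g$ by Lemma~\ref{lem:finiteforcing}. Put $s_1=\max(s,|F_g|)$.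
\end{proof}

\subsection*{Proof that (iii) implies (i)}

Fix $S_x,S'_x$ as in (iii) and $F_x,s_1$ as in Lemma~\ref{lem:conseq}. The graph $G$ has finite diameter and is not bipartite; let $N$ be as in Lemma~\ref{lem:walks}(b). Let $\lambda$ be infinite, let $\Phi$ be a $k$-coloring of $G^\lambda$, and let $\varphi$ and $\mathcal U$ be as in Lemma~\ref{lem:ultra}. Let $v,v'$ be vectors whose set of agreement $I_0$ is in $\mathcal U$. We must show $\Phi(v)=\Phi(v')$, and we may assume $I_0\ne\lambda$.

For $I\subseteq I_0$ with $I\in\mathcal U$ and $J=\lambda\setminus I$, write $G^\lambda=G^I\times G^J$. It suffices to show that the color of $(v|_I,w)$ does not depend on $w\in V(G^J)$. Lemma~\ref{lem:propagate} would give this if $\Phi(\cdot,\bar q)$ were known to be a frozen coloring of all of $G^I$, which we cannot yet claim. But less is needed. Every $w$ is reached from $\bar q$ in $N$ steps, and by Lemma~\ref{lem:step} one step preserves the color at a point provided the colors are under control on a forcing set of that point. So it is enough to control $N$ successive layers of forcing sets around $v|_I$, a set of bounded size.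

\emph{Step 1: one configuration in all coordinates.} For $x\in V(G)$ define
\[
X_0(x)=\{x\},\qquad X_{m+1}(x)=\bigcup_{y\in X_m(x)}F_y,\qquad Z(x)=X_N(x)\cup\bigcup_{y\in X_N(x)}S_y .
\]
Since $y\in F_y$, we have $X_m(x)\subseteq X_{m+1}(x)$. The set $Z(x)$ contains $x$ and $g$, and $|Z(x)|\le s_1^N(1+s)$. Call $x$ and $x'$ \emph{of the same type} if there is an isomorphism $G[Z(x)]\to G[Z(x')]$ that sends $x$ to $x'$ and fixes $g$. The sizes are bounded, so there are finitely many types. Partition $I_0$ according to the type of $v_\xi$; one piece $I$ is in $\mathcal U$. The set $J=\lambda\setminus I$ is nonempty.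

Fix $\xi_0\in I$ and put $x_0=v_{\xi_0}$, $Z=Z(x_0)$, $X_m=X_m(x_0)$. For $\xi\in I$ choose an isomorphism $e_\xi\colon G[Z]\to G[Z(v_\xi)]$ with $e_\xi(x_0)=v_\xi$ and $e_\xi(g)=g$. Then $e(z)=(e_\xi(z))_{\xi\in I}$ is a homomorphism $G[Z]\to G^I$ with $e(x_0)=v|_I=v'|_I$ and $e(g)=\bar g$. For $z\in Z$ and $w\in V(G^J)$ let
\[
\Theta(z,w)=\Phi(e(z),w),
\]
the color of the vector equal to $e(z)$ on $I$ and to $w$ on $J$. This is a $k$-coloring of $G[Z]\times G^J$. From now on we work inside the single finite graph $G[Z]$; the maps $e_\xi$ are not required to respect the sets $X_m$, $F_y$ or $S_y$.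

\emph{Step 2: the starting fiber.} We claim that $\psi=\Theta(\cdot,\bar q)$ is a coloring of $G[X_N]$, where $\bar q$ is the constant vector in $G^J$. As in Section~\ref{sec:finite}, this is not automatic, and $(*)$ now plays the role that the clique played there. Let $y\in X_N$, so that $S_y\subseteq Z$. The map $(z,b)\mapsto\Theta(z,\bar b)$ is a $k$-coloring of $G[S_y]\times G[S'_y]$. Since $e(g)=\bar g$ and $I\in\mathcal U$, the definition of $\mathcal U$ gives
\[
\Theta(g,\bar q)=\Phi([g,q]_I)=\varphi(g)=\Phi([g,q']_I)=\Theta(g,\overline{q'}).
\]
By $(*)$, $\Theta(y,\bar q)=\Theta(y,\overline{q'})$. If now $y\sim y'$ in $X_N$, then $(y,\overline{q'})\sim(y',\bar q)$, so $\psi(y)=\Theta(y,\overline{q'})\ne\Theta(y',\bar q)=\psi(y')$.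

\emph{Step 3: propagation.} Let $w\in V(G^J)$ and let $\bar q=w_0\sim w_1\sim\dots\sim w_N=w$ be a walk in $G^J$, which exists by the choice of $N$. We show by induction on $m$ that
\begin{equation}\label{eq:layers}
\Theta(y,w_m)=\psi(y)\qquad\text{for all }y\in X_{N-m}.
\end{equation}
For $m=0$ this is the definition of $\psi$. Assume \eqref{eq:layers} for some $m<N$ and let $y\in X_{N-m-1}$, so that $F_y\subseteq X_{N-m}$. By Step~2, $\psi$ restricts to a $k$-coloring of $G[F_y]$, and this graph is forcing at $y$. So every color $c\ne\psi(y)$ equals $\psi(y')$ for some $y'\in F_y$ with $y'\sim y$. On $F_y$ the maps $\psi$ and $\Theta(\cdot,w_m)$ coincide by \eqref{eq:layers}. Lemma~\ref{lem:step}, applied to $\Theta$ and the edge $w_m\sim w_{m+1}$, gives $\Theta(y,w_{m+1})=\Theta(y,w_m)=\psi(y)$.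

For $m=N$ we obtain $\Theta(x_0,w)=\psi(x_0)$ for every $w\in V(G^J)$. Therefore
\[
\Phi(v)=\Theta(x_0,v|_J)=\psi(x_0)=\Theta(x_0,v'|_J)=\Phi(v'),
\]
and $\mathcal U$ determines $\Phi$. This completes the proof of Theorem~\ref{thm:general}. \hfill$\square$

\medskip
Each bound was used once. Finite diameter bounds the number $N$ of steps, and the bounds on $|F_y|$ and $|S_y|$ then bound $|Z(x)|$, which makes the number of types finite; an ultrafilter selects a piece from a finite partition, but need not do so from an infinite one.

\section{Graphs containing a $k$-clique}\label{sec:clique}

By Lemma~\ref{lem:conseq}, finite diameter and bounded forcing sets are necessary for $(\mathrm U_\lambda)$ in any graph with $\chi(G)=k\ge3$. A $k$-clique makes them sufficient, because Lemma~\ref{lem:clique} yields $(*)$ when $S'$ is the clique.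

\begin{proof}[Proof of Theorem~\ref{thm:clique}(B)]
The equivalence of ``some'' and ``every'' is part of Theorem~\ref{thm:general}. If $G$ has $(\mathrm U_\lambda)$ for some infinite $\lambda$, then (iii) holds and Lemma~\ref{lem:conseq} gives both conditions.

Conversely, let $G$ have diameter $D<\infty$ and forcing sets $F_x$ with $|F_x|\le s$. Then $G$ is connected and forcing at every vertex, so it has (T) by part (A). We verify the rest of (iii) for an arbitrary vertex $g$ and an edge $qq'$ inside a $k$-clique $K$, with $S'=K$ for all $x$. For $x=g$ take $S=\{g\}$; then $(*)$ is a tautology. Let $x\ne g$. We may assume that $G[F_x]$ is connected. Indeed, let $F'$ be the vertex set of the component of $x$ in $G[F_x]$. Every $k$-coloring of $G[F']$ extends to $G[F_x]$, by coloring the other components with a $k$-coloring of $G$, and all neighbors of $x$ in $F_x$ lie in $F'$; so $F'$ is also a forcing set for $x$. Let $S$ be the union of $F_x$ and the vertex set of a shortest path from $g$ to $x$. Then $|S|\le s+D$, and $T=G[S]$ is connected and forcing at $x$. Let $\Phi$ be a $k$-coloring of $T\times K$ with $\Phi(g,q)=\Phi(g,q')$, and $f_t=\Phi(t,\cdot)$. The map $f_g$ is not a bijection,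 so by Lemma~\ref{lem:clique}(a) no $f_t$ is a bijection. By Lemma~\ref{lem:clique}(b), $f_x$ is constant, and in particular $\Phi(x,q)=\Phi(x,q')$. Thus (iii) holds with the bound $\max(s+D,k)$, and Theorem~\ref{thm:general} gives (i).
\end{proof}

\begin{proof}[Proof of Corollary~\ref{cor:cliques}]
A $k$-clique containing $x$ is a forcing set for $x$ with $k$ elements. So all $k$-colorings of $G$ are frozen and the forcing sets are bounded, and only the conditions on connectedness and diameter remain in Theorem~\ref{thm:clique}.
\end{proof}

It remains to build a graph of small diameter in which forcing sets are unbounded. We start from the half of $L_3$ on the nonnegative integers, where the residue classes modulo $3$ are the color classes of every $3$-coloring. Joining $0$ to all integers not divisible by $3$ makes the diameter small. These new edges say only that such an integer does not have the color of $0$; they do not distinguish the other two colors. The knowledge that $1$ and a far integer congruent to $2$ have different colors still has to travel through all the triangles between them, and we add vertices that are forced only by this knowledge.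

\begin{proof}[Proof of Proposition~\ref{prop:diam}]
\emph{The case $k=3$.} Let $G$ have the vertices $0,1,2,\dots$ and $x_1,x_2,\dots$, and the edges
\begin{itemize}
\item $ij$ for $|i-j|\in\{1,2\}$,
\item $0i$ for all $i\not\equiv0\pmod 3$,
\item $x_n1$ and $x_nz_n$ for $n\ge1$, where $z_n=3n+2$.
\end{itemize}
The map $i\mapsto i\bmod3$, $x_n\mapsto0$ is a $3$-coloring, and $0,1,2$ is a triangle, so $\chi(G)=3$ and $G$ contains a $3$-clique. An integer not divisible by $3$ is adjacent to $0$, a positive multiple $i$ of $3$ is adjacent to $i-1$, and $x_n$ is adjacent to $1$. So every vertex is within distance $2$ of $0$, and the diameter is at most $4$.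

Let $\psi$ be a $3$-coloring of $G$. The triangles $\{i,i+1,i+2\}$ and $\{i+1,i+2,i+3\}$ share an edge, so $\psi(i+3)=\psi(i)$ for all $i$. Hence $\psi(z_n)=\psi(2)\ne\psi(1)$, and $N[x_n]=\{x_n,1,z_n\}$ receives all three colors. Every integer lies in a triangle, so its closed neighborhood receives all three colors too. Thus $\psi$ is frozen, and $G$ has (T) by Theorem~\ref{thm:clique}(A).

We show that a forcing set for $x_n$ has at least $n$ elements. Let $x_n\in F$ and $|F|<n$. The $n$ pairs $\{2i,2i+1\}$ with $1\le i\le n$ are disjoint and lie strictly between $1$ and $z_n$, so $F$ misses one of them, say $\{m,m+1\}$ with $1<m$ and $m+1<z_n$. Color $G-\{m,m+1\}$ as follows: integers less than $m$ by their residue modulo $3$, integers greater than $m+1$ by their residue with the colors $1$ and $2$ exchanged, and all $x_j$ by $0$. This is a coloring. Each of the two groups of integers is properly colored. Two integers from different groups differ by at least $3$, so an edge between the groups joins $0$, which has color $0$, to an integer not divisible by $3$, which has color $1$ or $2$. The neighbors of $x_j$ are not divisible by $3$, so they have color $1$ or $2$. In this coloring both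 $1$ and $z_n$ have color $1$, so the color $2$ is missing on $N[x_n]$. Restricting to $F$ shows that $G[F]$ is not forcing at $x_n$. The forcing sets are therefore unbounded, and by Theorem~\ref{thm:clique}(B) property $(\mathrm U_\lambda)$ fails for every infinite $\lambda$.

\emph{The case $k>3$.} Let $G'$ be obtained from $G$ by adding a clique $M$ with $k-3$ vertices and joining all of them to all vertices of $G$. Then $G'$ has diameter $2$, the union of $M$ with a triangle of $G$ is a $k$-clique, and $\chi(G')=k$. In a $k$-coloring of $G'$ the clique $M$ uses $k-3$ colors, and $G$ is colored with the other three. A vertex of $G$ sees these three colors on its closed neighborhood in $G$ and the remaining colors on $M$; a vertex of $M$ lies in a $k$-clique. So all $k$-colorings of $G'$ are frozen and $G'$ has (T). If $x_n\in F\subseteq V(G')$ and $|F|<n$, choose $m$ as above, color $G-\{m,m+1\}$ as above with the colors $0,1,2$, and give the vertices of $M$ the other $k-3$ colors. The color $2$ is still missing on the closed neighborhood of $x_n$, so $F$ is not a forcing set for $x_n$, and Theorem~\ref{thm:clique}(B) applies as before.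
\end{proof}

Among graphs with $\chi(G)=k\ge3$ that contain a $k$-clique, the two conditions in Theorem~\ref{thm:clique}(B) are thus independent. The graph $L_k$ has forcing sets of size $k$ and infinite diameter, and the graphs of Proposition~\ref{prop:diam} have finite diameter and unbounded forcing sets. Both have property (T), so each kind of failure gives a negative answer to the question of Section~\ref{sec:intro}.

\begin{thebibliography}{9}
\bibitem{Cs} Tam\'as Csern\'ak, \emph{Trivial coloring of Cartesian product of graphs}, arXiv:2303.06406 (2023).
\end{thebibliography}
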